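\title{The sharp receiver-utility bound for Bayesian persuasion about a binary string}

\begin{abstract}
A sender observes a random binary string and commits to a signaling scheme. A receiver then guesses the bits and earns the number of correct guesses, while the sender earns the number of bits guessed to be $1$. We compare the largest receiver utility among sender-optimal schemes with the utility that the receiver obtains from the prior alone. The ratio is known to be at most $3/2$ and to exceed $5/4$ for some prior. We show that its supremum over all lengths and all priors is exactly $3/2$ and is not attained. The upper bound comes from recommending the coordinatewise maximum of the state and an independent copy of it. The lower bound comes from priors whose coordinates are indexed by the $k$-subsets of a finite set; for these the sender's problem is solved exactly by means of the Erd\H{o}s--Ko--Rado theorem. We also treat fixed length and prescribed marginals.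
\end{abstract}

\section{The game and the results}\label{sec:intro}

Fix $n\ge1$ and a probability distribution $\mu$ on $\{0,1\}^n$, the \emph{prior}. A state $X\sim\mu$ is observed by a sender, who has committed beforehand to a \emph{signaling scheme}, a randomized rule that produces a signal from the state. A receiver knows $\mu$ and the scheme, sees the signal but not the state, and chooses an action $a\in\{0,1\}^n$, a guess of the bits. The receiver's utility is the number $\#\{i:a_i=X_i\}$ of correct guesses. The sender's utility is the number $|a|$ of bits guessed to be $1$. The two players agree on the bits that equal $1$ and disagree on the bits that equal $0$. How much can the receiver gain from a scheme that the sender has chosen for its own benefit?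

The receiver's utility is a sum over coordinates, so a best response is chosen coordinate by coordinate: the guess $a_i=1$ is optimal when the posterior probability of $X_i=1$ is at least $\frac12$, and $a_i=0$ is optimal when it is at most $\frac12$. If several signals lead to the same action, merging them averages the posteriors and preserves these inequalities. One may therefore take the signal to be the action itself; this is the revelation principle. A \emph{direct scheme} is a probability distribution $q(x,a)$ on $\{0,1\}^n\times\{0,1\}^n$ with $\sum_aq(x,a)=\mu(x)$ for every $x$. It is \emph{obedient} if every recommendation $a$ of positive mass is a best response, that is, if $\Pr_q(X_i=1\mid a)\ge\frac12$ whenever $a_i=1$ and $\Pr_q(X_i=1\mid a)\le\frac12$ whenever $a_i=0$. After multiplication by the mass of $a$, these conditions read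
\begin{equation}\label{eq:obedience}
\sum_{x}q(x,a)\,(2x_i-1)(2a_i-1)\ge0\qquad\text{for all }a\in\{0,1\}^n,\ 1\le i\le n .
\end{equation}
At posterior exactly $\frac12$ both guesses are obedient, and the schemes constructed below use this freedom.

The expected utilities of the sender and the receiver are
\[
S(q)=\sum_{x,a}q(x,a)\,|a|,\qquad R(q)=\sum_{x,a}q(x,a)\,\#\{i:a_i=x_i\}.
\]
By \eqref{eq:obedience} the obedient direct schemes form a polytope, and it is not empty, because \emph{full revelation}, the scheme that recommends $a=X$, is obedient. So the following maxima exist. Let $S^*(\mu)$ be the maximum of $S(q)$ over obedient direct schemes; a scheme that attains it is \emph{sender-optimal}. Let $R_{\max}(\mu)$ be the maximum of $R(q)$ over sender-optimal schemes. With $p_i=\Pr_\mu(X_i=1)$, let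
\[
R_0(\mu)=\sum_{i=1}^n\max(p_i,1-p_i),
\]
the utility of a receiver who uses only the prior. The quantity of interest is
\[
c^*=\sup_{n\ge1}\ \sup_{\mu}\ \frac{R_{\max}(\mu)}{R_0(\mu)} .
\]
The ratio always lies in $[1,2]$: following an obedient recommendation is at least as good as any fixed guess, so $R_{\max}\ge R_0$, and $R_{\max}\le n\le2R_0$.

The problem of determining $c^*$ comes from Yachbes and Tardos \cite{YT}; there the sender is an AI and the receiver is a human. Two facts are known. The ratio is at most $\frac32$ for every $n$ and $\mu$. And the ratio equals $\frac{39}{31}>\frac54$ for the prior on $\{0,1\}^6$ that puts mass $\frac3{10}$ on $010111$, mass $\frac15$ on each of $001000$ and $111000$, and mass $\frac1{10}$ on each of $100110$, $100011$ and $100101$. We reprove the upper bound in a stronger form and show that it is sharp.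

\begin{theorem}\label{thm:upper}
For every $n$ and every prior $\mu$ on $\{0,1\}^n$,
\[
R_{\max}(\mu)\le\sum_{i=1}^n\bigl(1-p_i(1-p_i)\bigr)\le\tfrac32R_0(\mu),
\]
and $R_{\max}(\mu)<\frac32R_0(\mu)$.
\end{theorem}

We write $[N]=\{1,\dots,N\}$.

\begin{theorem}\label{thm:family}
Let $k\ge1$, $N\ge2k+1$ and $n=\binom Nk$. Index the coordinates by the $k$-subsets $B$ of $[N]$, let $J$ be uniform on $[N]$, and let $X_B=\mathbf{1}[J\in B]$. For this prior,
\[
S^*=\binom{N-1}{k-1}+\binom{N-2}{k-1},\qquad
R_{\max}=n\Bigl(1-\frac{k(N-k)}{N(N-1)}\Bigr),\qquad
R_0=n\,\frac{N-k}{N}.
\]
For $N=2k+1$ this gives $\dfrac{R_{\max}}{R_0}=\dfrac{3k+1}{2k+2}=\dfrac32-\dfrac1{k+1}$.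
\end{theorem}

\begin{corollary}\label{cor:main}
$c^*=\frac32$, and the supremum is not attained.
\end{corollary}

\begin{proof}
By Theorem~\ref{thm:upper} every ratio is below $\frac32$, and by Theorem~\ref{thm:family} with $N=2k+1$ and $k\to\infty$ the ratios approach $\frac32$.
\end{proof}

The same tools describe the ratio for fixed $n$ and for prescribed marginals.

\begin{theorem}\label{thm:refine}
Let $c_n=\sup_\mu R_{\max}(\mu)/R_0(\mu)$, the supremum being over priors on $\{0,1\}^n$.
\begin{itemize}
\item[(a)] For each $n$ the supremum $c_n$ is attained, and $c_n<\frac32$. For $n\ge16$,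
\[
c_n\ge\frac32-\frac4{\log_2n}-\frac1{\lfloor\sqrt n\rfloor}.
\]
\item[(b)] Let $\pi_1,\dots,\pi_m\in(0,\frac12)$ be rational. Over all $r\ge1$ and all priors on $\{0,1\}^{rm}$ having $r$ coordinates with marginal $\pi_l$ for each $l=1,\dots,m$, the supremum of $R_{\max}/R_0$ is
\[
\sum_{l=1}^m(1-\pi_l+\pi_l^2)\Big/\sum_{l=1}^m(1-\pi_l).
\]
\item[(c)] For every real $p\in(0,\frac12]$, the supremum of $R_{\max}/R_0$ over all $n$ and all priors with every $p_i\le p$ equals $1+\frac{p^2}{1-p}$, and it is not attained.
\end{itemize}
\end{theorem}

Part (b) says that the first bound of Theorem~\ref{thm:upper} is sharp for every such profile of marginals below $\frac12$.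

\section{One bit at a time}\label{sec:onebit}

For a direct scheme $q$ put $t_i=\Pr_q(a_i=1)$ and $u_i=\Pr_q(a_i=1,X_i=1)$, so that $S(q)=\sum_it_i$ and $u_i\le p_i$. We write $a\ge x$ for the coordinatewise order, and we say that $q$ \emph{covers} the state if $a\ge X$ almost surely, that is, if a true $1$ is never reported as $0$. The first lemma converts any lower bound on the sender's utility into an upper bound on the receiver's.

\begin{lemma}\label{lem:account}
For every direct scheme $q$ and every $i$,
\begin{equation}\label{eq:account}
\Pr\nolimits_q(a_i=X_i)=1-p_i-t_i+2u_i .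
\end{equation}
Hence $R(q)\le n+\sum_ip_i-S(q)$, with equality if $q$ covers the state. If some sender-optimal scheme $q^\circ$ covers the state, then $R_{\max}=R(q^\circ)$.
\end{lemma}

\begin{proof}
By inclusion--exclusion, $\Pr(a_i=0,X_i=0)=1-p_i-t_i+u_i$; adding $u_i$ gives \eqref{eq:account}. Since $u_i\le p_i$, the right side is at most $1+p_i-t_i$, with equality when $q$ covers the state. Summing over $i$ gives the second claim. Finally, every sender-optimal $q$ satisfies $R(q)\le n+\sum_ip_i-S^*=R(q^\circ)$.
\end{proof}

Summing \eqref{eq:obedience} over all $a$ with $a_i=1$ gives $2u_i-t_i\ge0$. So an obedient scheme has $t_i\le\min(1,2p_i)$; we call $\sum_i\min(1,2p_i)$ the \emph{ceiling}. If $S^*$ equals the ceiling, the receiver gains nothing. Indeed, a sender-optimal scheme then has $t_i=\min(1,2p_i)$ for all $i$. If $p_i\ge\frac12$, the guess is always $1$ and is correct with probability $p_i$. If $p_i<\frac12$, then $2p_i=t_i\le2u_i\le2p_i$ forces $u_i=p_i$, and \eqref{eq:account} equals $1-p_i$. In both cases the coordinate contributes $\max(p_i,1-p_i)$, so $R_{\max}=R_0$.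

The ceiling is reached in the simplest cases.
\begin{itemize}
\item \emph{One bit.} If $p_1\ge\frac12$, always recommend $1$. If $p_1<\frac12$, recommend $1$ when $X_1=1$, and with probability $p_1/(1-p_1)$ when $X_1=0$. A recommended $1$ is then correct half of the time, a recommended $0$ is always correct, and $t_1=2p_1$.
\item \emph{Independent bits.} Run the one-bit schemes independently. The pairs $(X_i,a_i)$ are independent, so $\Pr(X_i=1\mid a)=\Pr(X_i=1\mid a_i)$, and the product scheme is obedient.
\item \emph{All $p_i=\frac12$, any correlation.} Always recommend $(1,\dots,1)$.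
\end{itemize}
The receiver can thus gain only when the bits are correlated in such a way that the one-bit optima cannot be realized by a single signal. When all $p_i\le\frac12$, Lemma~\ref{lem:account} makes this quantitative:
\begin{equation}\label{eq:shortfall}
R(q)-R_0\le\sum_i2p_i-S(q).
\end{equation}
The receiver's gain is at most the sender's shortfall from the ceiling.

The third case suggests a wrong answer. The second inequality of Theorem~\ref{thm:upper} is an equality only when all $p_i=\frac12$, and exactly there the sender discloses nothing and the ratio is $1$. One would guess from this that $c^*$ is smaller than $\frac32$. The guess fails because the recommendation $(1,\dots,1)$ is fragile. For the priors of Theorem~\ref{thm:family} with $N=2k+1$, the marginals $\frac k{2k+1}$ tend to $\frac12$, so the ceiling is almost $n$, and yet no posterior lifts more than about three quarters of the coordinates to probability $\frac12$.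

\section{The edges of $K_5$}\label{sec:K5}

For $k=1$ the formula of Theorem~\ref{thm:family} gives $S^*=2=N\cdot\frac2N$, which is the ceiling, so the ratio is $1$. The first case with a gain is $k=2$, $N=5$, and it can be done by hand. The ten coordinates are the edges of the complete graph on $\{1,\dots,5\}$, a vertex $J$ is chosen uniformly, and $X_e=1$ exactly for the four edges $e$ at $J$. Each marginal is $\frac25$, so $R_0=6$ and the ceiling is $8$. Full revelation gives the sender $4$.

The sender does better by hiding $J$ behind a decoy. Draw $J'$ uniformly from the other four vertices and recommend $1$ on the edges that meet $\{J,J'\}$. There are always $4+3=7$ such edges. The three remaining edges form the triangle on the other three vertices, so the recommendation reveals the unordered pair $\{J,J'\}$ and nothing more, and the posterior puts mass $\frac12$ on each of its two vertices. An edge that meets the pair has posterior $\frac12$ or $1$, and every other edge has posterior $0$. The scheme is obedient, and $S^*\ge7$.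

No scheme does better. The state determines $J$, so a recommendation $a$ of positive mass induces a posterior $\nu$ on the vertices, and obedience allows $a_e=1$ only if the edge $e=vw$ is \emph{heavy}, meaning $\nu_v+\nu_w\ge\frac12$. Label the vertices so that $\nu_1\ge\dots\ge\nu_5$. If $\nu_3+\nu_4<\frac12$, none of the edges $34$, $35$, $45$ is heavy, and at most seven edges are. If $\nu_3+\nu_4\ge\frac12$, then $\nu_1+\nu_2\ge\nu_3+\nu_4\ge\frac12$ forces both sums to equal $\frac12$; hence $\nu_1=\dots=\nu_4=\frac14$ and $\nu_5=0$, and only the six edges among $1,\dots,4$ are heavy. So $|a|\le7$ and $S^*=7$.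

The decoy scheme covers the state, so Lemma~\ref{lem:account} gives $R_{\max}=10+4-7=7$; the three errors are the edges from $J'$ to the vertices other than $J$. The ratio is $\frac76$, and \eqref{eq:shortfall} is an equality: the gain $7-6$ is the shortfall $8-7$.

The example has two halves. The decoy makes sense for every prior, and Section~\ref{sec:pairs} shows that it yields the upper bound. The count of heavy edges shows that for this prior the decoy is the best the sender can do; Sections~\ref{sec:heavy} and~\ref{sec:subsets} extend it to $k$-subsets and yield the lower bound.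

\section{Pair schemes and the upper bound}\label{sec:pairs}

By Lemma~\ref{lem:account}, an upper bound on $R_{\max}$ needs an obedient scheme that is good for the sender whatever the correlations in $\mu$ are. The difficulty is that one posterior must justify all recommended ones at the same time. A posterior that is uniform on two states $x$ and $z$ does this: every coordinate in which $x$ or $z$ has a $1$ receives probability at least $\frac12$. All that is needed of the decoy is that the receiver cannot tell it from the true state. We write $x\vee z$ for the coordinatewise maximum.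

\begin{lemma}\label{lem:pair}
Let $\gamma$ be a probability distribution on $\{0,1\}^n\times\{0,1\}^n$ that is symmetric, $\gamma(x,z)=\gamma(z,x)$, and has first marginal $\mu$. Let $(X,X')\sim\gamma$, and let $q_\gamma$ be the law of $(X,X\vee X')$. Then $q_\gamma$ is an obedient direct scheme that covers the state, and with $e_i=\Pr(X_i=0,X'_i=1)$,
\[
S(q_\gamma)=\sum_i(p_i+e_i),\qquad R(q_\gamma)=\sum_i(1-e_i).
\]
\end{lemma}

\begin{proof}
The first marginal of $q_\gamma$ is $\mu$, and $X\vee X'\ge X$. Fix $a$ and $i$. If $a_i=0$, then $q_\gamma(x,a)>0$ implies $x_i=0$, so every term in \eqref{eq:obedience} is nonnegative. Let $a_i=1$. The left side of \eqref{eq:obedience} is $\sum\gamma(x,z)(2x_i-1)$, summed over the pairs with $x\vee z=a$. Exchanging the names of $x$ and $z$ and using the symmetry of $\gamma$, we see that it also equals $\sum\gamma(x,z)(2z_i-1)$. The average of the two expressions is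
\[
\sum_{x\vee z=a}\gamma(x,z)\,(x_i+z_i-1),
\]
and this is nonnegative because $x_i\vee z_i=1$ in every term. The recommendation in coordinate $i$ is $1$ when $X_i=1$ or when $X_i=0$ and $X'_i=1$, and it is wrong exactly in the second case. This gives the two formulas.
\end{proof}

We call $q_\gamma$ a \emph{pair scheme}. The coupling that is available for every prior, and whose $e_i$ depend only on the marginals, is the independent one. It wastes the event $X'=X$, on which the state is fully revealed, and this waste makes all our upper bounds strict.

\begin{lemma}\label{lem:independent}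
For every prior $\mu$,
\[
S^*(\mu)\ge\sum_i(2p_i-p_i^2),\qquad R_{\max}(\mu)\le\sum_i(1-p_i+p_i^2).
\]
Both inequalities are strict unless $\mu$ is a point mass.
\end{lemma}

\begin{proof}
Take $\gamma_0(x,z)=\mu(x)\mu(z)$ in Lemma~\ref{lem:pair}. Then $e_i=p_i(1-p_i)$ and $S(q_{\gamma_0})=\sum_i(2p_i-p_i^2)$, which proves the first inequality. Suppose that $\mu$ has two support points $x\ne z$, and let $\varepsilon=\min(\mu(x)^2,\mu(z)^2)>0$. Obtain $\gamma_1$ from $\gamma_0$ by removing mass $\varepsilon$ from each of $(x,x)$ and $(z,z)$ and adding mass $\varepsilon$ to each of $(x,z)$ and $(z,x)$. Then $\gamma_1$ is nonnegative and symmetric and has the same first marginal. Since $S(q_\gamma)$ is the expectation of $|X\vee X'|$,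
\[
S(q_{\gamma_1})-S(q_{\gamma_0})=\varepsilon\bigl(2|x\vee z|-|x|-|z|\bigr)>0,
\]
because $x\vee z$ dominates both $x$ and $z$ and differs from at least one of them. So the first inequality is strict. By Lemma~\ref{lem:account}, $R_{\max}\le n+\sum_ip_i-S^*$, and the statements on $R_{\max}$ follow from $1+p_i-(2p_i-p_i^2)=1-p_i+p_i^2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
The first inequality is in Lemma~\ref{lem:independent}. For the second, both $1-p+p^2$ and $\max(p,1-p)$ are unchanged under $p\mapsto1-p$, and for $0\le p\le\frac12$,
\[
\tfrac32(1-p)-(1-p+p^2)=\tfrac12(1-2p)(1+p)\ge0 .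
\]
If $\mu$ is not a point mass, the first inequality is strict. If $\mu$ is a point mass, then $R_0=n$ and $R_{\max}\le n<\frac32R_0$.
\end{proof}

The proof says what a nearly extremal prior should look like. The bound $\sum_i(1-p_i(1-p_i))$ is the receiver's utility under the independent pair scheme itself. So we look for priors with marginals close to $\frac12$ for which a pair scheme close to the independent one is sender-optimal. In Theorem~\ref{thm:family} the coupling is a draw of two points of $[N]$ without replacement, which is close to independent for large $N$. It remains to show that no posterior justifies more ones than a two-point posterior does.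

\section{Heavy subsets}\label{sec:heavy}

Let $\nu$ be a probability vector on $[N]$, and write $\nu(B)=\sum_{j\in B}\nu_j$. Call $B\subseteq[N]$ \emph{heavy} if $\nu(B)\ge\frac12$. If $\nu$ is uniform on two points, the heavy $k$-subsets are those that meet a fixed two-element set, and their number is
\begin{equation}\label{eq:T}
T(N,k)=\binom Nk-\binom{N-2}k .
\end{equation}
For $k\ge1$, Pascal's rule applied twice gives $T(N,k)=\binom{N-1}{k-1}+\binom{N-2}{k-1}$, and $T(N,0)=0$. We show that no $\nu$ has more heavy $k$-subsets. Two sets of weight above $\frac12$ must meet, which points to the following theorem. A family of sets is \emph{intersecting} if any two of its members have a common element.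

\begin{theorem}[Erd\H{o}s--Ko--Rado \cite{EKR}]\label{thm:EKR}
If $M\ge2k\ge2$ and $\mathcal F$ is an intersecting family of $k$-subsets of an $M$-element set, then $|\mathcal F|\le\binom{M-1}{k-1}$.
\end{theorem}

\begin{proof}
We recall Katona's proof. Place the $M$ elements at the positions of a cycle of length $M$, and call the set of elements at $k$ consecutive positions an \emph{arc}; there are $M$ arcs. We claim that at most $k$ arcs lie in $\mathcal F$. Suppose that the arc at positions $1,\dots,k$ does. Any other arc in $\mathcal F$ meets it, so it ends at position $i$ or starts at position $i+1$ for some $1\le i\le k-1$. For each $i$, the arc ending at $i$ and the arc starting at $i+1$ fill $2k\le M$ consecutive positions, so they are disjoint and at most one of them lies in $\mathcal F$. This gives at most $1+(k-1)$ arcs. Now place the elements uniformly at random. Each arc is a uniform $k$-subset, so the expected number of arcs in $\mathcal F$ is $M|\mathcal F|/\binom Mk$. Hence $|\mathcal F|\le\frac kM\binom Mk=\binom{M-1}{k-1}$.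
\end{proof}

The heavy sets need not form an intersecting family: two disjoint sets can both have weight exactly $\frac12$, and these ties are what the pair scheme exploits. Such a disjoint pair carries all the mass of $\nu$, so exactly one of its two sets contains a given point $j$ of the support. Sorting the sets of weight $\frac12$ by whether they contain $j$ therefore separates every disjoint pair, and it produces the two terms of $T(N,k)$.

\begin{lemma}\label{lem:heavy}
Let $k\ge0$, $N\ge\max(2,2k+1)$, and let $\nu$ be a probability vector on $[N]$. Then at most $T(N,k)$ of the $k$-subsets of $[N]$ are heavy.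
\end{lemma}

\begin{proof}
The empty set is not heavy, so let $k\ge1$. Choose $j$ with $\nu_j>0$ and split the heavy $k$-subsets into
\[
\mathcal F'=\{B\text{ heavy}:\nu(B)>\tfrac12\text{ or }j\in B\},\qquad
\mathcal F''=\{B:\nu(B)=\tfrac12,\ j\notin B\}.
\]
If $B,B'\in\mathcal F'$ were disjoint, then $\nu(B)+\nu(B')\le1$ would force $\nu(B)=\nu(B')=\frac12$, and both sets would contain $j$, a contradiction. So $\mathcal F'$ is intersecting, and $|\mathcal F'|\le\binom{N-1}{k-1}$ by Theorem~\ref{thm:EKR} with $M=N$. The members of $\mathcal F''$ lie in $[N]\setminus\{j\}$, which has weight $1-\nu_j<1$, while two disjoint members would have total weight $1$. So $\mathcal F''$ is intersecting, and $|\mathcal F''|\le\binom{N-2}{k-1}$ by Theorem~\ref{thm:EKR} with $M=N-1\ge2k$.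
\end{proof}

\begin{remark}\label{rem:hypothesis}
The full strength of $N\ge2k+1$ is used only for $\mathcal F''$, and it is needed. For $N=2k$ and uniform $\nu$, all $\binom{2k}k$ subsets of size $k$ are heavy, which exceeds $T(2k,k)$ when $k\ge2$. This is the case of marginals equal to $\frac12$ from Section~\ref{sec:onebit}.
\end{remark}

\section{Priors built from subsets}\label{sec:subsets}

Theorem~\ref{thm:refine} needs priors in which subsets of several sizes occur, with repetitions. The two-point posterior is optimal in Lemma~\ref{lem:heavy} for all sizes at once, so the general case costs no more than Theorem~\ref{thm:family}.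

\begin{proposition}\label{prop:subsets}
Let $K\ge1$ and $N\ge2K+1$, and let $w_0,\dots,w_K$ be nonnegative integers with $w_k\ge1$ for some $k\ge1$. Let $B_1,\dots,B_n$ be a list of subsets of $[N]$ of size at most $K$ in which, for each $k$, every $k$-subset occurs exactly $w_k$ times. Let $J$ be uniform on $[N]$, $X_i=\mathbf{1}[J\in B_i]$ and $k_i=|B_i|$. For this prior,
\[
S^*=\sum_{k=0}^Kw_kT(N,k),\qquad
R_{\max}=\sum_{i=1}^n\Bigl(1-\frac{k_i(N-k_i)}{N(N-1)}\Bigr),\qquad
R_0=\sum_{i=1}^n\Bigl(1-\frac{k_i}N\Bigr).
\]
\end{proposition}

\begin{proof}
The marginals are $p_i=k_i/N<\frac12$, which gives $R_0$.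

\emph{The sender cannot exceed $\sum_kw_kT(N,k)$.} The list contains all $k$-subsets for some $k$ with $1\le k\le N-1$, and for $j\ne j'$ one of them contains $j$ and not $j'$. So the state determines $J$. Let $q$ be obedient and let $a$ have positive mass. The conditional law $\nu$ of $J$ given $a$ satisfies $\Pr(X_i=1\mid a)=\nu(B_i)$, so $a_i=1$ only if $B_i$ is heavy for $\nu$. By Lemma~\ref{lem:heavy}, at most $w_kT(N,k)$ coordinates with $k_i=k$ have $a_i=1$. Hence $|a|\le\sum_kw_kT(N,k)$, and the same bound holds for $S(q)$.

\emph{A pair scheme attains the bound.} Given $J$, draw $J'$ uniformly from $[N]\setminus\{J\}$ and put $X'_i=\mathbf{1}[J'\in B_i]$. The pair $(J,J')$ is uniform on ordered pairs of distinct points, so the law of $(X,X')$ is symmetric, and Lemma~\ref{lem:pair} gives an obedient scheme $q^\circ$ that covers the state. It recommends $1$ in coordinate $i$ exactly when $B_i$ meets $\{J,J'\}$, so by \eqref{eq:T} it always recommends $\sum_kw_kT(N,k)$ ones. This gives $S^*$, and $q^\circ$ is sender-optimal.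

\emph{The receiver.} By Lemmas~\ref{lem:account} and~\ref{lem:pair}, $R_{\max}=R(q^\circ)=\sum_i(1-e_i)$ with
\[
e_i=\Pr(J\notin B_i,\ J'\in B_i)=\frac{N-k_i}N\cdot\frac{k_i}{N-1}.\qedhere
\]
\end{proof}

In terms of the marginals, $e_i=p_i(1-p_i)\frac N{N-1}$. These priors miss the first bound of Theorem~\ref{thm:upper} only by the factor $\frac N{N-1}$ in the error term.

\begin{proof}[Proof of Theorem~\ref{thm:family}]
Apply Proposition~\ref{prop:subsets} with $K=k$, $w_k=1$ and all other multiplicities $0$. For $N=2k+1$,
\[
\frac{R_{\max}}n=1-\frac{k(k+1)}{(2k+1)\,2k}=1-\frac{k+1}{2(2k+1)}=\frac{3k+1}{2(2k+1)},\qquad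
\frac{R_0}n=\frac{k+1}{2k+1},
\]
and the quotient is $\frac{3k+1}{2k+2}=\frac{3(k+1)-2}{2(k+1)}=\frac32-\frac1{k+1}$.
\end{proof}

For $N=2k+1$ and $k=1,2,3,4$ the ratios are $1$, $\frac76$, $\frac54$, $\frac{13}{10}$, so $k=4$ already exceeds $\frac{39}{31}$. The sender's value per coordinate is $p_i+e_i=\frac k{2k+1}+\frac{k+1}{2(2k+1)}$, which tends to $\frac34$; this is the fraction announced in Section~\ref{sec:onebit}.

\section{Fixed length and prescribed marginals}\label{sec:refine}

We prove Theorem~\ref{thm:refine}.

\subsection*{Part (a): attainment}
Let $\mathcal K$ be the set of pairs $(\mu,q)$ in which $\mu$ is a prior on $\{0,1\}^n$ and $q$ is a sender-optimal scheme for $\mu$. Then $c_n$ is the supremum over $\mathcal K$ of $R(q)/R_0(\mu)$, and this function is continuous because $R_0\ge n/2$. The set $\mathcal K$ is bounded and not empty, so it suffices to show that it is closed; the maximum is then attained, and it is below $\frac32$ by Theorem~\ref{thm:upper}.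

Let $(\mu_s,q_s)\in\mathcal K$ converge to $(\mu,q)$. The marginal conditions and \eqref{eq:obedience} pass to the limit, so $q$ is an obedient direct scheme for $\mu$. The point to check is that $q$ is still sender-optimal, and for this we transport an optimal scheme $q^*$ for $\mu$ to the nearby priors. Let $\varepsilon_s$ be the maximum of $0$ and the numbers $1-\mu_s(x)/\mu(x)$ with $\mu(x)>0$. Then $0\le\varepsilon_s\le1$, $\varepsilon_s\to0$, and $\rho_s=\mu_s-(1-\varepsilon_s)\mu$ is nonnegative. Follow $q^*$ on the part $(1-\varepsilon_s)\mu$ and reveal the state on the rest: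
\[
q'_s(x,a)=(1-\varepsilon_s)\,q^*(x,a)+\rho_s(x)\,\mathbf{1}[a=x].
\]
The first marginal of $q'_s$ is $\mu_s$. The left side of \eqref{eq:obedience} is linear in $q$; the first term contributes a nonnegative amount because $q^*$ is obedient, and the second contributes $\rho_s(a)(2a_i-1)^2\ge0$. So $q'_s$ is obedient for $\mu_s$, and
\[
S(q_s)=S^*(\mu_s)\ge S(q'_s)\ge(1-\varepsilon_s)S^*(\mu).
\]
Letting $s\to\infty$ gives $S(q)\ge S^*(\mu)$, so $(\mu,q)\in\mathcal K$.

\subsection*{Part (a): the rate}
Theorem~\ref{thm:family} covers only lengths that are binomial coefficients. For a given $n$ we repeat a member of the family as often as possible and fill the remainder with coordinates that are identically $0$. The filling pulls the ratio toward $1$, so the member should be short compared with $n$.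

Let $n\ge16$, $k=\lfloor\log_{16}n\rfloor\ge1$, $N=2k+1$ and $L=\binom{2k+1}k$. From $2L=\binom{2k+1}k+\binom{2k+1}{k+1}\le2^{2k+1}$ we get $L\le4^k\le\sqrt n$. Write $n=rL+s$ with $0\le s<L$; then $r=\lfloor n/L\rfloor\ge\lfloor\sqrt n\rfloor$. Apply Proposition~\ref{prop:subsets} with $w_k=r$, $w_0=s$ and all other multiplicities $0$; the $s$ copies of the empty set are the zero coordinates, and each contributes $1$ to both $R_{\max}$ and $R_0$. Let $A=L\frac{k+1}{2k+1}\ge\frac L2$ be the value of $R_0$ in Theorem~\ref{thm:family}, and let $\rho=\frac32-\frac1{k+1}\in[1,\frac32)$ be the ratio there. Then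
\[
\frac{R_{\max}}{R_0}=\frac{r\rho A+s}{rA+s}=\rho-\frac{(\rho-1)s}{rA+s}\ge\rho-\frac{L/2}{rL/2}=\rho-\frac1r .
\]
Since $k+1>\log_{16}n=\frac14\log_2n$, we have $\frac1{k+1}<\frac4{\log_2n}$, and the bound on $c_n$ follows.

\subsection*{Part (b)}
For every prior in the class, $R_0=r\sum_l(1-\pi_l)$ because $\pi_l<\frac12$, and $R_{\max}\le r\sum_l(1-\pi_l+\pi_l^2)$ by Theorem~\ref{thm:upper}. This is the upper bound.

For the lower bound let $N$ be a common multiple of the denominators of the $\pi_l$, and put $k_l=\pi_lN$. These are integers with $k_l\ge1$ and $2k_l<N$, so $N\ge2k_l+1$. The numbers $\binom N{k_l}$ differ, and we equalize them by repetition. Let $r=\prod_l\binom N{k_l}$, and let block $l$ list every $k_l$-subset of $[N]$ exactly $r/\binom N{k_l}$ times. Each block has $r$ coordinates, all of marginal $\pi_l$. In the concatenated list the multiplicity of a set depends only on its size, so Proposition~\ref{prop:subsets} applies with $K=\max_lk_l$ and gives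
\[
\frac{R_{\max}}{R_0}=\sum_l\Bigl(1-\pi_l(1-\pi_l)\frac N{N-1}\Bigr)\Big/\sum_l(1-\pi_l).
\]
Letting $N\to\infty$ through common multiples of the denominators proves (b). The hypothesis $\pi_l<\frac12$ cannot be relaxed to $\pi_l\le\frac12$: for $m=1$ and $\pi_1=\frac12$ the formula would give $\frac32$, while the ratio is always $1$ by Section~\ref{sec:onebit}.

\subsection*{Part (c)}
Let $g(u)=u^2/(1-u)$, which is continuous and increasing on $[0,\frac12]$, and note that $1-u+u^2=(1-u)(1+g(u))$. Let $\mu$ have all $p_i\le p\le\frac12$, so that $R_0=\sum_i(1-p_i)$. If $\mu$ is not a point mass, Lemma~\ref{lem:independent} gives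
\[
\frac{R_{\max}}{R_0}<\frac{\sum_i(1-p_i)\bigl(1+g(p_i)\bigr)}{\sum_i(1-p_i)}\le1+g(p).
\]
If $\mu$ is a point mass, then $R_0=n$ and the ratio is $1$, which is less than $1+g(p)$ because $p>0$. So every ratio in the class is strictly below $1+g(p)$. Conversely, let $\pi_1\in(0,p)$ be rational. The priors in part (b) with $m=1$ belong to the class, and the supremum of their ratios is $(1-\pi_1+\pi_1^2)/(1-\pi_1)=1+g(\pi_1)$. Letting $\pi_1\uparrow p$ shows that the supremum in (c) is $1+g(p)$, and it is not attained. This completes the proof of Theorem~\ref{thm:refine}.

\begin{thebibliography}{9}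

\bibitem{EKR}
Erd\H{o}s, Ko, Rado, Quart. J. Math. (1961).

\bibitem{YT}
Eric Yachbes, Eva Tardos, \emph{Quantifying Theoretical AI Alignment Guarantees: Receiver-Utility Bounds in Bayesian Persuasion}, arXiv:2606.22226 (2026).

\end{thebibliography}
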